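\title{Profinite actions and extended Neshveyev--St\o rmer rigidity}

\begin{abstract}
A free ergodic probability measure preserving action $\Gamma\curvearrowright X$ gives an inclusion of von Neumann algebras $L(\Gamma)\subset L^\infty(X)\rtimes\Gamma$. Chifan and Das asked whether, for icc groups and profinite actions, every isomorphism of such inclusions comes from a conjugacy of the actions, a character, and a unitary of the group von Neumann algebra. We show that the answer is no. An explicit counterexample is $\bigoplus_{\mathbb N}\mathbb F_2$ acting on an infinite power of a profinite completion of $\mathbb F_2$, and every free ergodic profinite action fails when $L(\Gamma)$ has property Gamma. For translation actions on profinite groups we show that an isomorphism has the required form exactly when it carries one Cartan subalgebra to a unitary conjugate of the other; this gives a positive answer for translation actions of free groups. For amenable groups the inclusion need not even determine the group.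
\end{abstract}

\section{The question and the results}\label{sec:intro}

All groups denoted $\Gamma,\Lambda,G$ are countable, and all their actions are probability measure preserving (pmp) actions on standard probability spaces. An action $\Gamma\curvearrowright (X,\mu)$ induces an action $\sigma$ on $L^\infty(X)$ by $\sigma_\gamma(a)(x)=a(\gamma^{-1}x)$. The group measure space von Neumann algebra $M=L^\infty(X)\rtimes\Gamma$ is generated by two subalgebras: the function algebra $A=L^\infty(X)$, and the group von Neumann algebra $N=L(\Gamma)$, generated by the canonical unitaries $u_\gamma$, $\gamma\in\Gamma$. For a second action $\Lambda\curvearrowright Y$ we write $\beta$ for the induced action on $L^\infty(Y)$ and $v_\lambda$ for the canonical unitaries. The unitary group of an algebra $Q$ is $\mathcal U(Q)$.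

For a free action the triple $(M,A,N)$ remembers everything: the unitaries of $N$ that normalize $A$ are exactly the scalar multiples of the $u_\gamma$ (Lemma~\ref{lem:normalizer}), so the group and its action on $A$ can be read off. We ask what survives when $A$ is forgotten and only the pair $N\subset M$ is kept. There are three evident sources of isomorphisms between such pairs: a conjugacy of the actions, a character $\chi$ of $\Gamma$ acting by $au_\gamma\mapsto\chi(\gamma)au_\gamma$, and conjugation by a unitary of the group von Neumann algebra. The following definition names their compositions.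

\begin{definition}\label{def:rigid}
Let $\Gamma\curvearrowright X$ and $\Lambda\curvearrowright Y$ be free ergodic actions and let $\Theta:L^\infty(X)\rtimes\Gamma\to L^\infty(Y)\rtimes\Lambda$ be a $*$-isomorphism with $\Theta(L(\Gamma))=L(\Lambda)$. We call $\Theta$ \emph{standard} if there are $y\in\mathcal U(L(\Lambda))$, a character $\chi:\Gamma\to\mathbb T$ and a group isomorphism $\delta:\Gamma\to\Lambda$ such that $y\Theta(L^\infty(X))y^*=L^\infty(Y)$ and
\[
\Theta(au_\gamma)=\chi(\gamma)\,\Theta(a)\,y^*v_{\delta(\gamma)}y\qquad(a\in L^\infty(X),\ \gamma\in\Gamma).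
\]
The action $\Gamma\curvearrowright X$ is \emph{NS-rigid} (it has \emph{extended Neshveyev--St\o rmer rigidity}) if every such $\Theta$ is standard, for every free ergodic action $\Lambda\curvearrowright Y$.
\end{definition}

If $\Theta$ is standard, then taking $a=1$ gives $y\Theta(u_\gamma)y^*=\chi(\gamma)v_{\delta(\gamma)}$, and conjugating by this unitary gives $y\Theta(\sigma_\gamma(a))y^*=\beta_{\delta(\gamma)}(y\Theta(a)y^*)$. So $\Gamma\curvearrowright X$ and $\Lambda\curvearrowright Y$ are conjugate via $\delta$.

A group is \emph{icc} if it is nontrivial and all its nontrivial conjugacy classes are infinite; such a group is infinite. An action $\Gamma\curvearrowright X$ is \emph{profinite} if it is the inverse limit of a sequence of actions $\Gamma\curvearrowright X_n$ on finite probability spaces. The question of this paper was posed by Chifan and Das \cite{CD}: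

\medskip
\begin{center}
\emph{If $\Gamma$ is icc, is every free ergodic profinite action $\Gamma\curvearrowright X$ NS-rigid?}
\end{center}
\medskip

Some hypothesis on the group is needed, for a reason visible in dimension four.

\begin{example}\label{ex:finite}
Let $\Gamma=\mathbb Z/4$ and $\Lambda=\mathbb Z/2\times\mathbb Z/2$ act on themselves by translation. Both crossed products are $M_4(\mathbb C)$, and $L(\Gamma)$, $L(\Lambda)$ are $4$-dimensional abelian $*$-subalgebras, hence unitary conjugates of the diagonal. So an isomorphism $\Theta$ with $\Theta(L(\Gamma))=L(\Lambda)$ exists, and it is not standard because $\Gamma\not\cong\Lambda$.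
\end{example}

For icc groups there is a reason to guess that the answer is yes. If the action is profinite, $L^2(A)$ is the closure of an increasing union of finite dimensional subspaces invariant under $\xi\mapsto u_\gamma\xi u_\gamma^*$; if $\Gamma$ is icc, every such subspace of $L^2(M)$ lies in $L^2(A)$ (Lemma~\ref{lem:icc}). So $M$ and the group $\mathbb T u_\Gamma=\{cu_\gamma: c\in\mathbb T,\gamma\in\Gamma\}$ determine $A$, and one only has to recover $\mathbb Tu_\Gamma$, up to $\mathcal U(N)$, from the position of $N$ in $M$. The guess is right for translation actions of free groups (Corollary~\ref{cor:D}). It is wrong in general, because a limit of automorphisms $\operatorname{Ad}w$, $w\in\mathcal U(N)$, always preserves $N$ but need not be standard.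

\begin{theorem}\label{thm:A}
Let $G=\mathbb F_2=\langle a,b\rangle$, let $G=G_0\ge G_1\ge\cdots$ be finite index normal subgroups with $\bigcap_nG_n=1$, and let $K=\varprojlim G/G_n$. Let $\Gamma=\bigoplus_{i\in\mathbb N}G$ act on $X=K^{\mathbb N}$, with Haar measure, by coordinatewise left translation. Then $\Gamma$ is icc, the action is free, ergodic and profinite, and it is not NS-rigid.
\end{theorem}

Subgroups $G_n$ as in the theorem exist because $\mathbb F_2$ is residually finite, so the answer to the question is no. The failure is systematic. A II$_1$ factor $N$ has \emph{property Gamma} if $N'\cap N^\omega\neq\mathbb C$, where $N^\omega$ is the tracial ultrapower along a free ultrafilter $\omega$ on $\mathbb N$ (recalled in Section~\ref{sec:gamma}). We write $\|x\|_2=\tau(x^*x)^{1/2}$ for the trace $\tau$, and $R$ for the hyperfinite II$_1$ factor.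

\begin{theorem}\label{thm:B}
Let $\Gamma$ be icc such that $L(\Gamma)$ has property Gamma; this holds for instance if $\Gamma$ is amenable, since then $L(\Gamma)\cong R$ by Connes' theorem. Then no free ergodic profinite action $\Gamma\curvearrowright X$ is NS-rigid. More precisely, there is an automorphism $\Theta$ of $L^\infty(X)\rtimes\Gamma$, a pointwise $\|\cdot\|_2$-limit of automorphisms $\operatorname{Ad}w_k$ with $w_k\in\mathcal U(L(\Gamma))$, such that $\Theta(L(\Gamma))=L(\Gamma)$ but $y\Theta(L^\infty(X))y^*\neq L^\infty(X)$ for all $y\in\mathcal U(L(\Gamma))$.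
\end{theorem}

In the positive direction, for translation actions the only obstruction is the unitary conjugacy class of the function algebra in the whole factor.

\begin{theorem}\label{thm:C}
Let $\Gamma$ be an icc dense countable subgroup of a second countable profinite group $K$, acting on $K$, with Haar measure, by left translation. Let $\Lambda\curvearrowright Y$ be any free ergodic action and let $\Theta:L^\infty(K)\rtimes\Gamma\to L^\infty(Y)\rtimes\Lambda$ be a $*$-isomorphism with $\Theta(L(\Gamma))=L(\Lambda)$. Then $\Theta$ is standard if and only if $\Theta(L^\infty(K))$ and $L^\infty(Y)$ are conjugate by a unitary of $L^\infty(Y)\rtimes\Lambda$.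
\end{theorem}

\begin{corollary}\label{cor:D}
Let $\Gamma$ be $\mathbb F_n$ $(2\le n\le\infty)$, or any icc residually finite non-elementary hyperbolic group. Then every translation action $\Gamma\curvearrowright K$, with $\Gamma$ dense in a second countable profinite group $K$, is NS-rigid.
\end{corollary}

Thus $\mathbb F_2\curvearrowright K$ is NS-rigid while $\bigoplus_{\mathbb N}\mathbb F_2\curvearrowright K^{\mathbb N}$ is not. Finally, the phenomenon of Example~\ref{ex:finite} reappears among icc groups.

\begin{theorem}\label{thm:E}
Let $\Gamma,\Lambda$ be icc amenable dense countable subgroups of the same second countable profinite group $K$. There is a $*$-isomorphism $\Theta:L^\infty(K)\rtimes\Gamma\to L^\infty(K)\rtimes\Lambda$ with $\Theta(L(\Gamma))=L(\Lambda)$. In particular, if $\Gamma\not\cong\Lambda$, the two translation actions are free, ergodic, profinite and not conjugate via any group isomorphism, although such a $\Theta$ exists. This applies to $\Gamma=C\wr\mathbb Z$ and $\Lambda=C\wr\mathbb Z^2$, with $C\ne0$ a finite abelian group and $K=\varprojlim C\wr(\mathbb Z/n)$.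
\end{theorem}

The proof of Theorem~\ref{thm:A} is self-contained and occupies Section~\ref{sec:product}. Sections~\ref{sec:gamma}, \ref{sec:translation} and~\ref{sec:groups} prove the remaining results and can be read independently of one another. We do not give a complete classification for profinite actions that are not translation actions when $L(\Gamma)$ lacks property Gamma.

\section{Fourier expansions, normalizers and translation actions}\label{sec:prelim}

\subsection{Crossed products}
The algebra $M=A\rtimes\Gamma$ is determined by the relations $u_\gamma u_{\gamma'}=u_{\gamma\gamma'}$, $u_\gamma au_\gamma^*=\sigma_\gamma(a)$ and the faithful normal tracial state $\tau(au_\gamma)=\delta_{\gamma,e}\int a\,d\mu$. Let $L^2(M)$ be the completion of $M$ for $\langle x,y\rangle=\tau(y^*x)$. The algebra $M$ acts on $L^2(M)$ by left and by right multiplication, these actions commute, and $\|x\xi y\|_2\le\|x\|\,\|\xi\|_2\,\|y\|$. The operator norm balls of $M$ are closed in $L^2(M)$. For a von Neumann subalgebra $Q\subset M$, the orthogonal projection $e_Q$ of $L^2(M)$ onto the closure $L^2(Q)$ of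 $Q$ commutes with left and right multiplication by $Q$ and restricts to the conditional expectation $E_Q:M\to Q$, which is positive, normal and trace preserving. In particular $M\cap L^2(Q)=Q$.

We have $L^2(M)=\bigoplus_{g\in\Gamma}L^2(A)u_g$. Each $x\in M$ has a Fourier expansion $x=\sum_gx_gu_g$, convergent in $\|\cdot\|_2$, with $x_g=E_A(xu_g^*)\in A$, and for $a\in A$
\begin{equation}\label{eq:fourier}
(ax)_g=ax_g,\qquad (xa)_g=x_g\,\sigma_g(a),\qquad E_N(x)=\sum_g\tau(x_g)u_g .
\end{equation}
So elements of $N$ have scalar coefficients, and $E_N(a)=\tau(a)1$ for $a\in A$. We use three textbook facts. If the action is free and ergodic, $M$ is a factor, of type II$_1$ when $\Gamma$ is infinite. A finite factor has a unique tracial state, so the isomorphisms $\Theta$ above preserve traces. For infinite $\Gamma$, the algebra $L(\Gamma)$ is a factor if and only if $\Gamma$ is icc.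

Freeness enters the paper only through the next lemma.

\begin{lemma}\label{lem:free}
Let $\Gamma\curvearrowright X$ be free, $g\ne h$ in $\Gamma$, and $t\in A$. If $t\,\sigma_g(a)=t\,\sigma_h(a)$ for all $a\in A$, then $t=0$.
\end{lemma}

\begin{proof}
Let $(E_j)$ be a sequence of Borel sets separating the points of $X$. For almost every $x$ with $t(x)\neq0$ we have $1_{E_j}(g^{-1}x)=1_{E_j}(h^{-1}x)$ for all $j$, hence $g^{-1}x=h^{-1}x$. By freeness the set of such $x$ is null.
\end{proof}

\begin{lemma}\label{lem:normalizer}
Let $\Gamma\curvearrowright X$ be free and let $z\in\mathcal U(N)$ satisfy $zAz^*=A$. Then $z=cu_g$ for some $c\in\mathbb T$ and $g\in\Gamma$.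
\end{lemma}

\begin{proof}
Write $z=\sum_gc_gu_g$ with $c_g\in\mathbb C$, and put $\theta(a)=zaz^*\in A$. Comparing coefficients in $za=\theta(a)z$ by \eqref{eq:fourier} gives $c_g\sigma_g(a)=c_g\theta(a)$. So $c_g\neq0$ forces $\sigma_g=\theta$, and by Lemma~\ref{lem:free} with $t=1$ this holds for at most one $g$.
\end{proof}

It follows that the character and the group isomorphism in Definition~\ref{def:rigid} come for free once the function algebras are matched.

\begin{lemma}\label{lem:reduction}
An isomorphism $\Theta$ as in Definition~\ref{def:rigid} is standard if and only if there is $y\in\mathcal U(L(\Lambda))$ with $y\Theta(L^\infty(X))y^*=L^\infty(Y)$.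
\end{lemma}

\begin{proof}
Only ``if'' needs proof. Put $\Theta'=\operatorname{Ad}(y)\circ\Theta$; it maps $L^\infty(X)$ onto $L^\infty(Y)$ and $L(\Gamma)$ onto $L(\Lambda)$. The unitary $\Theta'(u_\gamma)\in L(\Lambda)$ normalizes $L^\infty(Y)$, so $\Theta'(u_\gamma)=\chi(\gamma)v_{\delta(\gamma)}$ by Lemma~\ref{lem:normalizer}. Since the $v_\lambda$ are linearly independent, $\chi$ and $\delta$ are homomorphisms. If $\delta(\gamma)=e$ then $u_\gamma$ is scalar, so $\gamma=e$. Given $\lambda\in\Lambda$, Lemma~\ref{lem:normalizer} gives $\Theta'^{-1}(v_\lambda)=cu_\gamma$, so $v_\lambda=c\chi(\gamma)v_{\delta(\gamma)}$ and $\lambda=\delta(\gamma)$. Finally $\Theta(au_\gamma)=\Theta(a)\,y^*\Theta'(u_\gamma)y=\chi(\gamma)\Theta(a)y^*v_{\delta(\gamma)}y$.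
\end{proof}

\begin{lemma}\label{lem:icc}
Let $\Gamma$ be icc and let $V\subset L^2(A\rtimes\Gamma)$ be a finite dimensional subspace with $u_\gamma Vu_\gamma^*\subset V$ for all $\gamma$. Then $V\subset L^2(A)$.
\end{lemma}

\begin{proof}
Let $P$ and $Q_g$ be the projections onto $V$ and $L^2(A)u_g$, and put $F(g)=\operatorname{Tr}(PQ_gP)\ge0$. The unitary $\pi_\gamma\xi=u_\gamma\xi u_\gamma^*$ commutes with $P$, and $\pi_\gamma Q_g\pi_\gamma^*=Q_{\gamma g\gamma^{-1}}$ because $u_\gamma au_gu_\gamma^*=\sigma_\gamma(a)u_{\gamma g\gamma^{-1}}$. So $F$ is constant on conjugacy classes, and $\sum_gF(g)=\dim V<\infty$. As nontrivial classes are infinite, $F(g)=0$, that is $Q_gP=0$, for $g\neq e$.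
\end{proof}

\subsection{Translation actions}\label{sub:translation}
Let $K$ be a second countable profinite group with Haar probability measure $\mu$. It has open normal subgroups $K_1\ge K_2\ge\cdots$ with trivial intersection; they have finite index and, by compactness, form a neighborhood basis of $1$. Let $\Gamma\le K$ be a countable dense subgroup acting by left translation. The action is free since $\gamma k\neq k$ for $\gamma\ne e$. It is ergodic: the stabilizer of a vector $\xi\in L^2(K)$ under left translations is closed in $K$, so a $\Gamma$-invariant $\xi$ is $K$-invariant, hence constant. It is profinite since $K=\varprojlim K/K_n$ equivariantly.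

What distinguishes these actions is a large group of symmetries of $M$ that fix $N$ pointwise. Right translations $(\rho_kf)(x)=f(xk)$ commute with $\sigma$ and preserve $\mu$, so
\[
\rho_k(fu_\gamma)=(\rho_kf)u_\gamma\qquad(k\in K,\ f\in A,\ \gamma\in\Gamma)
\]
defines an action $\rho$ of $K$ on $M$ by trace preserving automorphisms, trivial on $N$, with $\rho_k(A)=A$. Let $L$ be one of the $K_n$. The fixed point algebra $A^L$ is spanned by the indicators $1_{cL}$ of the cosets, its \emph{atoms}, each of trace $[K:L]^{-1}$, and by normality of $L$
\begin{equation}\label{eq:atoms}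
\sigma_\gamma(1_{cL})=1_{\gamma cL},\qquad\rho_k(1_{cL})=1_{ck^{-1}L}.
\end{equation}
Since $\rho_k(x)_g=\rho_k(x_g)$, an element $x\in M$ is fixed by $L$ (respectively $K$) if and only if all $x_g$ lie in $A^L$ (respectively $\mathbb C$); in particular $M^K=N$. The union of the $A^{K_n}$ is dense in $L^2(A)$ by the Stone--Weierstrass theorem, so $\bigcup_n\operatorname{span}A^{K_n}N$ is dense in $L^2(M)$. On this union $k\mapsto\rho_k(x)$ is locally constant; as the $\rho_k$ are $\|\cdot\|_2$-isometries, $k\mapsto\rho_k(x)$ is $\|\cdot\|_2$-continuous for all $x\in M$.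

\section{An infinite product of inner automorphisms}\label{sec:product}

We first look at one coordinate. Let $G=\mathbb F_2=\langle a,b\rangle$ act on $K$, and choose a unitary $w\in L(G)$ that moves $u_a$ away from $\mathbb Tu_G$.

\begin{lemma}\label{lem:w}
There is a self-adjoint unitary $w=\sum_nc_nu_{b^n}\in L(\langle b\rangle)$ with $c_0=0$ and $\max_n|c_n|=2/\pi$. The unitary $T=wu_aw^*$ satisfies $|\tau(Tu_h^*)|\le4/\pi^2$ for all $h\in G$.
\end{lemma}

\begin{proof}
Identify $L(\langle b\rangle)$ with $L^\infty(\mathbb T)$ by $u_{b^n}\mapsto e^{int}$, and let $w$ correspond to the function equal to $1$ for $0<t<\pi$ and $-1$ for $\pi<t<2\pi$. Then $c_0=0$, and for $n\ne0$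
\[
c_n=\frac1{2\pi}\Big(\int_0^\pi-\int_\pi^{2\pi}\Big)e^{-int}\,dt=\frac{1-(-1)^n}{\pi in},
\]
so $\max|c_n|=|c_{\pm1}|=2/\pi$. Next, $\tau(Tu_h^*)=\langle wu_a,u_hw\rangle=\sum c_n\overline{c_m}$, summed over the pairs $(n,m)$ with $b^na=hb^m$. The reduced words $b^nab^{-m}$ are pairwise distinct, so at most one pair contributes.
\end{proof}

The automorphism $\operatorname{Ad}w$ of $L^\infty(K)\rtimes G$ preserves $L(G)$ and displaces $u_a$ by a definite amount, but it is standard: $y=w^*$ undoes it. The same holds for $G^n\curvearrowright K^n$ and $W_n=w_1\cdots w_n$, where $w_i$ is the copy of $w$ in the $i$-th coordinate. Here the correcting unitary is essentially forced. If $y$ and $y'$ both return $W_nAW_n^*$ to $A$, then $y'y^*$ normalizes $A$, so by Lemma~\ref{lem:normalizer} the only choices are $y\in\mathbb Tu_{G^n}W_n^*$. The Fourier coefficients of such a $y$ are, up to modulus one scalars, products $\overline{c_{m_1}}\cdots\overline{c_{m_n}}$, so they have modulus at most $(2/\pi)^n$. As $n\to\infty$ the automorphisms $\operatorname{Ad}W_n$ converge, because late factors commute with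 early coordinates, while the correcting unitaries dissolve. The proof makes this precise: a single $y$ is almost supported on finitely many coordinates and cannot repair the later ones.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Since $\bigcap G_n=1$, $G$ is a dense subgroup of $K$, and so $\Gamma$ is a dense subgroup of the second countable profinite group $X=K^{\mathbb N}$. By Section~\ref{sub:translation} the action is free, ergodic and profinite. If $\gamma\in\Gamma\setminus\{e\}$, some coordinate $\gamma_i$ is nontrivial; $\mathbb F_2$ is icc, so conjugating in the $i$-th coordinate gives infinitely many conjugates of $\gamma$.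

\emph{The automorphism.} Let $M_i\subset M$ be generated by the functions of the $i$-th coordinate and by the $u_g$ with $g$ in the $i$-th copy of $G$, and let $N_i\subset M_i$ be generated by these $u_g$ alone. The generators of $M_i$ commute with those of $M_j$ for $i\neq j$, so the $M_i$ commute pairwise. Let $M_{\le n}$ be the von Neumann algebra generated by $M_1,\dots,M_n$. The union $M_0=\bigcup_nM_{\le n}$ is a $*$-algebra which generates $M$ and is dense in $L^2(M)$. With $w_i\in N_i$ and $W_n=w_1\cdots w_n$ as above, put $\Theta(x)=W_nxW_n^*$ for $x\in M_{\le n}$. This does not depend on $n$, since $w_{n+1}$ commutes with $M_{\le n}$. So $\Theta$ is a trace preserving $*$-automorphism of $M_0$, and it extends to a unitary $U$ of $L^2(M)$ with $UxU^*=\Theta(x)$ for $x\in M_0$ acting on the left. Hence $UMU^*=M$, and $\Theta=\operatorname{Ad}U$ is an automorphism of $M$. On $M_i$ it equals $\operatorname{Ad}w_i$, so $\Theta(N_i)=N_i$ for all $i$ and $\Theta(N)=N$.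

\emph{It is not standard.} Take $\Lambda\curvearrowright Y$ equal to $\Gamma\curvearrowright X$ and suppose that $y\Theta(u_\gamma)y^*=\chi(\gamma)u_{\delta(\gamma)}$ for all $\gamma$, with $y\in\mathcal U(N)$. Let $\varepsilon>0$. Truncating the Fourier series of $y$ gives $y_0$, a finite combination of elements $u_h$ with $h$ supported in the first $n$ coordinates for some $n$, such that $\|y-y_0\|_2\le\varepsilon$. Let $i>n$ and let $\gamma$ be $a$ in position $i$. Then $T_i=\Theta(u_\gamma)=w_iu_\gamma w_i^*\in N_i$ is the $i$-th copy of $T$, and it commutes with $y_0$. Therefore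
\[
\|\chi(\gamma)u_{\delta(\gamma)}-T_i\|_2=\|yT_i-T_iy\|_2\le\|(y-y_0)T_i\|_2+\|T_i(y-y_0)\|_2\le2\varepsilon .
\]
On the other hand $|\tau(T_iu_h^*)|\le4/\pi^2$ for all $h\in\Gamma$: by Lemma~\ref{lem:w} if $h$ lies in the $i$-th copy of $G$, and because the coefficient vanishes otherwise. So $\|cu_h-T_i\|_2^2=2-2\operatorname{Re}\big(\overline c\,\tau(T_iu_h^*)\big)\ge2-8/\pi^2$ for all $c\in\mathbb T$ and $h\in\Gamma$. This bound does not depend on $i$, and it contradicts the previous one when $4\varepsilon^2<2-8/\pi^2$.
\end{proof}

\section{Central sequences and property Gamma}\label{sec:gamma}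

The product structure was used for one purpose: it supplied unitaries $w_i\in N$ which asymptotically commute with all of $M$ and stay away from $\mathbb Tu_\Gamma$. We show first that such a sequence always destroys NS-rigidity, and then that property Gamma and profiniteness together produce one.

\subsection{Rigidity makes central sequences trivial}
Without a product structure there is no obvious way to multiply infinitely many $w_k$ and control the result. We replace the explicit automorphism by a Baire category argument, in the form of the open mapping theorem: \emph{a continuous surjective homomorphism between Polish groups is open} \cite[Theorem~1.2.6]{BK}.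

Let $\Gamma$ be infinite and $\Gamma\curvearrowright X$ free and ergodic, so that $M$ is a II$_1$ factor with $L^2(M)$ separable. Give $\operatorname{Aut}(M)$ the topology of pointwise $\|\cdot\|_2$-convergence. Each $\varphi$ extends to a unitary $U_\varphi$ of $L^2(M)$, and $\varphi\mapsto U_\varphi$ is a homeomorphism onto a subgroup of the Polish group $\mathcal U(L^2(M))$ with the strong topology. This subgroup is closed: if $U_{\varphi_k}\to U$, then $UxU^*$ and $U^*xU$ are strong limits of bounded sequences in $M$, and $U1=1$. So $\operatorname{Aut}(M)$ is Polish. The group $\mathcal U(N)$ is a closed subset of $L^2(N)$ and a Polish group for $\|\cdot\|_2$. Let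
\[
H=\overline{\{\operatorname{Ad}w:w\in\mathcal U(N)\}}\subset\operatorname{Aut}(M),
\]
a closed subgroup. For $\varphi\in H$ and $x\in N$, $\varphi(x)\in M$ is a $\|\cdot\|_2$-limit of elements of $N$, so $\varphi(N)\subset N$; the same holds for $\varphi^{-1}\in H$, so $\varphi(N)=N$. Thus if the action is NS-rigid, the hypothesis of the next proposition holds.

\begin{proposition}\label{prop:central}
Let $\Gamma$ be infinite and $\Gamma\curvearrowright X$ free and ergodic. Suppose that for every $\varphi\in H$ there is $y\in\mathcal U(N)$ with $y\varphi(A)y^*=A$.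
\begin{enumerate}
\item[(i)] If $w_k\in\mathcal U(N)$ and $\|w_kx-xw_k\|_2\to0$ for all $x\in M$, then there are $c_k\in\mathbb T$ and $g_k\in\Gamma$ with $\|w_k-c_ku_{g_k}\|_2\to0$.
\item[(ii)] There is no sequence of projections $p_k\in N$ with $\|p_kx-xp_k\|_2\to0$ for all $x\in M$ and $\tau(p_k)\to t\in(0,1)$.
\end{enumerate}
\end{proposition}

\begin{proof}
(i) Let $S=\{\varphi\in H:\varphi(A)=A\}$. It is a subgroup, closed by the argument that gave $\varphi(N)=N$. It acts on $\mathcal U(N)$, and the action is jointly continuous since $\|s(w)-s_0(w_0)\|_2\le\|w-w_0\|_2+\|s(w_0)-s_0(w_0)\|_2$. So $\mathcal U(N)\rtimes S$, with product $(w,s)(w',s')=(ws(w'),ss')$, is a Polish group. The map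
\[
\pi:\mathcal U(N)\rtimes S\to H,\qquad\pi(w,s)=\operatorname{Ad}(w)\circ s,
\]
is a homomorphism because $s\circ\operatorname{Ad}(w')=\operatorname{Ad}(s(w'))\circ s$, and it is continuous because $\|wxw^*-w_0xw_0^*\|_2\le2\|x\|\,\|w-w_0\|_2$. The hypothesis says that $\operatorname{Ad}(y)\circ\varphi\in S$, so $\pi$ is onto, hence open.

The assumption on $w_k$ means $\operatorname{Ad}w_k\to\mathrm{id}$ in $H$. If $(O_j)$ is a decreasing basis of open neighborhoods of $(1,\mathrm{id})$, then $\operatorname{Ad}w_k\in\pi(O_j)$ for all large $k$, for each $j$. So we can write $\operatorname{Ad}w_k=\operatorname{Ad}(y_k)\circ s_k$ with $y_k\to1$ in $\mathcal U(N)$ and $s_k\in S$. Then $z_k=y_k^*w_k\in\mathcal U(N)$ has $\operatorname{Ad}z_k=s_k$, so it normalizes $A$, and $z_k=c_ku_{g_k}$ by Lemma~\ref{lem:normalizer}. Finally $\|w_k-z_k\|_2=\|(y_k-1)z_k\|_2\to0$.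

(ii) Given such $p_k$, apply (i) to $w_k=p_k+i(1-p_k)$. Then $|\tau(w_k)|\to\sqrt{t^2+(1-t)^2}\in(0,1)$, while $\big||\tau(w_k)|-|\tau(u_{g_k})|\big|\le\|w_k-c_ku_{g_k}\|_2\to0$ and $\tau(u_{g_k})\in\{0,1\}$. This is a contradiction.
\end{proof}

\begin{remark}
In Section~\ref{sec:product} the projections $(1+w_i)/2\in N_i$ have trace $1/2$ and commute with $M_{\le i-1}$. So Proposition~\ref{prop:central}(ii) gives a second proof that the action of Theorem~\ref{thm:A} is not NS-rigid, though without naming an automorphism.
\end{remark}

\subsection{Moving central sequences into finite index subgroups}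
We recall the ultrapower. For a von Neumann algebra $Q$ with faithful normal tracial state, $Q^\omega$ is the quotient of the algebra of bounded sequences $(x_k)$ in $Q$ by the ideal of those with $\lim_{k\to\omega}\|x_k\|_2=0$. It is a von Neumann algebra with faithful normal trace $\lim_{k\to\omega}\tau(x_k)$; it contains $Q$ as constant sequences; its projections are represented by sequences of projections; and $Q_0^\omega\subset Q^\omega$ for a subalgebra $Q_0$. An element $(x_k)$ of $L(\Gamma)^\omega$ commutes with $L(\Gamma)$ as soon as $\lim_{k\to\omega}\|[x_k,u_g]\|_2=0$ for all $g$, where $[x,y]=xy-yx$. The factor $R=\overline{\bigotimes}_kM_2(\mathbb C)$ has property Gamma, as shown by the projections $\operatorname{diag}(1,0)$ in position $k$. We also use that a tracial von Neumann algebra is \emph{diffuse}, meaning without minimal projections, exactly when each nonzero projection majorizes projections of every smaller trace.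

Property Gamma gives sequences in $N$ that almost commute with $N$; nothing makes them commute with $A$. Profiniteness supplies the remedy: if $\Gamma_0$ is the kernel of $\Gamma\curvearrowright X_n$, then $L(\Gamma_0)$ commutes with $\ell^\infty(X_n)$ exactly. So we must push central sequences into $L(\Gamma_0)$. The natural tool is the conditional expectation, and the danger is that it flattens the sequence to a scalar. An index inequality shows that this cannot happen to projections of small trace, and the next lemma provides these.

In the following three lemmas $\Gamma=\{g_1,g_2,\dots\}$ is icc, $N=L(\Gamma)$, $\Gamma_0\le\Gamma$ is a normal subgroup of finite index $d$, $N_0=L(\Gamma_0)$, and $P_0=N'\cap N_0^\omega$.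

\begin{lemma}\label{lem:diffuse}
If $P_0\ne\mathbb C$, then $P_0$ is diffuse.
\end{lemma}

\begin{proof}
Let $p\in P_0$ be a projection with $0<\tau(p)<1$ and $q\in P_0$ a nonzero projection, represented by projections $p_l,q_k\in N_0$. The idea is to reindex $(p_l)$ so fast that it becomes independent of $(q_k)$. The weak limit of $p_l$ as $l\to\omega$ lies in $N$ and commutes with $N$; since $N$ is a factor, it is $\tau(p)1$. This is where icc is used. Hence, for fixed $k$, as $l\to\omega$ we have $\tau(p_lq_k)\to\tau(p)\tau(q_k)$, $\|[p_l,q_k]\|_2\to0$ and $\|[p_l,u_{g_i}]\|_2\to0$. Choose $l_k$ such that $|\tau(p_{l_k}q_k)-\tau(p)\tau(q_k)|$, $\|[p_{l_k},q_k]\|_2$ and $\|[p_{l_k},u_{g_i}]\|_2$ for $i\le k$ are all less than $1/k$. Then $p'=(p_{l_k})_k$ is a projection in $P_0$ commuting with $q$, and $p'q\le q$ is a projection in $P_0$ of trace $\tau(p)\tau(q)\in(0,\tau(q))$. So $q$ is not minimal.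
\end{proof}

\begin{lemma}\label{lem:index}
For $x\in N$ with $x\ge0$ we have $x\le d\,E_{N_0}(x)$.
\end{lemma}

\begin{proof}
Let $N$ act on $\ell^2(\Gamma)$ by $u_\gamma\delta_h=\delta_{\gamma h}$, and for a coset $f\in\Gamma/\Gamma_0$ let $e_f$ be the projection onto $\ell^2(f)$. By normality, $\gamma h\Gamma_0=h\Gamma_0$ if and only if $\gamma\in\Gamma_0$. So $\sum_fe_fu_\gamma e_f$ is $u_\gamma$ for $\gamma\in\Gamma_0$ and $0$ otherwise. The normal maps $x\mapsto\sum_fe_fxe_f$ and $E_{N_0}$ agree on the $u_\gamma$, hence on $N$. For $\xi\in\ell^2(\Gamma)$, by Cauchy--Schwarz,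
\[
\langle x\xi,\xi\rangle=\Big\|\sum_fx^{1/2}e_f\xi\Big\|^2\le d\sum_f\|x^{1/2}e_f\xi\|^2=d\,\langle E_{N_0}(x)\xi,\xi\rangle.\qedhere
\]
\end{proof}

\begin{lemma}\label{lem:push}
If $N$ has property Gamma, then $P_0$ contains a projection of trace $1/2$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:diffuse} it suffices to show $P_0\neq\mathbb C$. The same lemma for the subgroup $\Gamma$ itself shows that $P=N'\cap N^\omega$ is diffuse, so there is a projection $q=(q_k)\in P$ with $0<\tau(q)<1/d$. Put $E=E_{N_0}$ and $q'=(E(q_k))\in N_0^\omega$. Since $\Gamma_0$ is normal, $E$ commutes with $\operatorname{Ad}u_\gamma$, and so $\|u_\gamma E(q_k)u_\gamma^*-E(q_k)\|_2\le\|u_\gamma q_ku_\gamma^*-q_k\|_2\to0$ along $\omega$. Thus $q'\in P_0$, with $\tau(q')=\tau(q)$, and $q\le dq'$ by Lemma~\ref{lem:index}. If $P_0=\mathbb C$, then $q\le d\tau(q)1$ with $d\tau(q)<1$, which is impossible for a nonzero projection.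
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $X=\varprojlim X_n$. Discarding null points, we may assume that all points of $X_n$ have positive mass; then $A_n=\ell^\infty(X_n)$ is an increasing sequence of subalgebras of $A$ with $\|\cdot\|_2$-dense union. The kernel $\Gamma_n$ of $\Gamma\curvearrowright X_n$ is normal of finite index, and $L(\Gamma_n)$ commutes with $A_n$, hence with $A_m$ for $m\le n$. Apply Lemma~\ref{lem:push} to $\Gamma_n$, represent the projection by projections of $L(\Gamma_n)$, and pick one term far enough along $\omega$: this gives a projection $p_n\in L(\Gamma_n)$ with $|\tau(p_n)-\frac12|<\frac1n$ and $\|[p_n,u_{g_i}]\|_2<\frac1n$ for $i\le n$. For $a\in A_m$, $g\in\Gamma$ and $n\geq m$ we have $[p_n,au_g]=a[p_n,u_g]$, which tends to $0$ in $\|\cdot\|_2$. The elements $au_g$ span a $\|\cdot\|_2$-dense subspace of $M$, and $\|[p_n,x]\|_2\le2\|x\|_2$, so $\|[p_n,x]\|_2\to0$ for all $x\in M$.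

Thus conclusion (ii) of Proposition~\ref{prop:central} fails, and therefore so does its hypothesis: some $\Theta\in H$ has $y\Theta(A)y^*\ne A$ for all $y\in\mathcal U(N)$. Since $H$ is metrizable, $\Theta$ is the limit of a sequence $\operatorname{Ad}w_k$, and $\Theta(N)=N$. This $\Theta$ is not standard.
\end{proof}

\section{Translation actions: from a unitary of $M$ to a unitary of $N$}\label{sec:translation}

We prove Theorem~\ref{thm:C}. A standard $\Theta$ comes with $y\in\mathcal U(L(\Lambda))$ conjugating the function algebras, so only ``if'' needs proof. Suppress $\Theta$ and write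
\[
M=A\rtimes\Gamma=B\rtimes\Lambda,\qquad N=L(\Gamma)=L(\Lambda),\qquad uAu^*=B\ \text{ with }u\in\mathcal U(M),
\]
where $A=L^\infty(K)$, $B=L^\infty(Y)$, and $v_\lambda\in\mathcal U(N)$. By Lemma~\ref{lem:reduction} we need $x\in\mathcal U(N)$ with $xAx^*=B$. Since $N$ is a II$_1$ factor, $\Lambda$ is icc. Let $K_n$ and $\rho$ be as in Section~\ref{sub:translation}, and let $U_k$ be the unitary of $L^2(M)$ extending $\rho_k$; $k\mapsto U_k$ is a strongly continuous representation.

Since $N=M^K$, the first idea is to average: $E_N(u)=\int_K\rho_k(u)\,dk$. Two things go wrong. The unitaries $\rho_k(u)$ conjugate $A$ onto $\rho_k(B)$, and we do not yet know that $\rho_k(B)=B$. And $u$ is determined only up to the normalizer of $A$, so the average may vanish: for $B=A$ and $u\in\mathcal U(A)$ of trace zero, $E_N(u)=0$. Steps 1 and 2 remove the first problem. Step 3 corrects $u$ by a piece of the normalizer so that an average over a small open subgroup survives. Steps 4 and 5 pass from the resulting partial isometry to a unitary of $N$.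

\subsection*{Step 1: $L^2(B)$ is spanned by finite dimensional $\Lambda$-invariant subspaces}
The profinite structure lives on the $\Gamma$ side, and must be transferred to $B$ by an object that refers to $\Gamma$ only through $N$. Fix $n$, let $p_1,\dots,p_d$ be the atoms of $A^{K_n}$, acting on $L^2(M)$ by left multiplication, and put
\[
f=\sum_{i=1}^dp_i\,e_N\,p_i\ \ge0 .
\]
It commutes with right multiplication by $N$. Left multiplication by $u_\gamma$ commutes with $e_N$ and permutes the $p_i$ under conjugation, by \eqref{eq:atoms}; so $f$ commutes with left multiplication by all $u_\gamma$, hence by $N$. Consequently $f$ commutes with $\pi_\lambda:\xi\mapsto v_\lambda\xi v_\lambda^*$. The subspace $L^2(B)$ is $\pi$-invariant, with $\pi_\lambda$ extending $\beta_\lambda$ there, so the compression $f_0=e_Bf|_{L^2(B)}$ is a positive operator commuting with $\pi(\Lambda)$. It has finite trace. Indeed, let $(\eta_j)$ be an orthonormal basis of $L^2(B)$; as $(v_\lambda)$ is an orthonormal basis of $L^2(N)$,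
\[
\sum_j\langle f\eta_j,\eta_j\rangle=\sum_{i,j}\|e_Np_i\eta_j\|_2^2=\sum_{i,j,\lambda}|\langle\eta_j,p_iv_\lambda\rangle|^2=\sum_{i,\lambda}\|E_B(p_iv_\lambda)\|_2^2=\sum_i\|p_i\|_2^2=1,
\]
where the fourth equality is Parseval's identity for $p_i\in B\rtimes\Lambda$. So $f_0$ is compact, and its eigenspaces for nonzero eigenvalues are finite dimensional and $\Lambda$-invariant.

Let $\xi\in L^2(B)$ be orthogonal to all finite dimensional $\Lambda$-invariant subspaces of $L^2(B)$. Then $f_0\xi=0$, so $0=\langle f\xi,\xi\rangle=\sum_i\|e_Np_i\xi\|_2^2$, which says $\xi\perp p_iN$ for all $i$. This holds for every $n$, and $\bigcup_n\operatorname{span}A^{K_n}N$ is dense, so $\xi=0$.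

\subsection*{Step 2: $\rho_k(B)=B$ for all $k\in K$}
By Step 1 and Lemma~\ref{lem:icc} for the icc group $\Lambda$, $L^2(B)$ is the closed span of all finite dimensional $\pi(\Lambda)$-invariant subspaces of $L^2(M)$. Since $\rho_k(v_\lambda)=v_\lambda$, the unitary $U_k$ commutes with $\pi(\Lambda)$ and permutes these subspaces. So $U_kL^2(B)=L^2(B)$ and $\rho_k(B)\subset M\cap L^2(B)=B$; apply this also to $k^{-1}$.

\subsection*{Step 3: an invariant partial isometry}
Write $X=K$ and identify $L^2(M)=\bigoplus_gL^2(A)u_g$ with $L^2(X\times\Gamma)$, for $\mu$ times counting measure. It helps to view a function $F$ on $X\times\Gamma$ as a matrix with entry $F(x,g)$ in row $x$ and column $g^{-1}x$; by \eqref{eq:fourier}, left multiplication by $a\in A$ multiplies by $a(x)$ and right multiplication by $a(g^{-1}x)$. The row and column sums of $F\ge0$ are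
\[
r(F)(x)=\sum_gF(x,g),\qquad s(F)(x)=\sum_gF(gx,g).
\]
In this picture normalizing unitaries are supported on permutation matrices.

\begin{lemma}\label{lem:matrix}
Let $\Gamma\curvearrowright X$ be free.
\begin{enumerate}
\item[(a)] The operators on $L^2(M)$ commuting with left and right multiplication by $A$ are the multiplications by elements of $\mathcal D=L^\infty(X\times\Gamma)$.
\item[(b)] If $c\in\mathcal U(M)$ and $cAc^*=A$, then $cL^2(A)=L^2(S_c)$ for a set $S_c\subset X\times\Gamma$ with $r(1_{S_c})=s(1_{S_c})=1$ almost everywhere.
\item[(c)] If $S\subset X\times\Gamma$ is measurable with $r(1_S)\le1$ and $s(1_S)\le1$ almost everywhere, there is a partial isometry $v_0\in M$ with $v_0^*v_0,\,v_0v_0^*\in A$, $v_0Av_0^*=Av_0v_0^*$ and $v_0L^2(A)=L^2(S)$.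
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Elements of $\mathcal D$ commute with both multiplications. Conversely let $T$ commute with both. Its $(g,h)$ entry is an operator on $L^2(A)$ commuting with $A$, hence multiplication by some $t\in A$, as $A$ is maximal abelian on $L^2(A)$. Commutation with right multiplication reads $t\,\sigma_h(a)=\sigma_g(a)\,t$, so $t=0$ for $g\neq h$ by Lemma~\ref{lem:free}.

(b) Write $c=\sum_ga_gu_g$, $\theta=\operatorname{Ad}c|_A$, and let $E_g$ be the support of $a_g$. From $ca=\theta(a)c$ we get $a_g\sigma_g(a)=a_g\theta(a)$. So $t=a_ga_h$ satisfies $t\sigma_g(a)=t\theta(a)=t\sigma_h(a)$, and the $E_g$ are disjoint by Lemma~\ref{lem:free}. For $a\in A$, Parseval's identity gives $\tau(|a|^2)=\|ac\|_2^2=\sum_g\tau(|a|^2|a_g|^2)$ and $\tau(|a|^2)=\|ca\|_2^2=\sum_g\tau(|a|^2\sigma_{g^{-1}}(|a_g|^2))$. So $\sum_g|a_g|^2=1$, whence $|a_g|=1_{E_g}$ and $\sum_g1_{E_g}=1$; and then $\sum_g1_{g^{-1}E_g}=1$. For $S_c=\bigcup_gE_g\times\{g\}$ these two sums are $r(1_{S_c})$ and $s(1_{S_c})$. Finally $cL^2(A)$ is the closure of $cA=Ac=\{\sum_gaa_gu_g: a\in A\}$, which is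 $L^2(S_c)$ because the $E_g$ are disjoint and $|a_g|=1$ on $E_g$.

(c) Write $S=\bigcup_gE_g\times\{g\}$. The hypothesis says that the $E_g$ are disjoint and the $g^{-1}E_g$ are disjoint. The partial isometries $1_{E_g}u_g$ have orthogonal final projections $1_{E_g}$ and orthogonal initial projections $1_{g^{-1}E_g}$, so $v_0=\sum_g1_{E_g}u_g$ converges strongly to a partial isometry whose initial and final projections are the sums of these. For $a\in A$ the cross terms vanish, and $v_0av_0^*=\sum_g1_{E_g}\sigma_g(a)\in Av_0v_0^*$, $v_0^*av_0=\sum_g\sigma_{g^{-1}}(1_{E_g}a)\in A$. The second formula gives $av_0v_0^*=v_0(v_0^*av_0)v_0^*\in v_0Av_0^*$. For $\xi\in L^2(A)$, $v_0\xi=\sum_g1_{E_g}\sigma_g(\xi)u_g\in L^2(S)$, and $\sum_g\eta_gu_g\in L^2(S)$ is the image of $\xi=\sum_g\sigma_{g^{-1}}(\eta_g)$, whose terms have disjoint supports.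
\end{proof}

Partial isometries cannot be averaged safely, since phases cancel. Their supports can: an average of permutation matrices is doubly stochastic, and its entries larger than $1/2$ form a partial permutation matrix. To carry this out, transport $U_k$ by $u$. Put $W_k=u^*U_ku$, with $u$ acting on the left, and $c_k=u^*\rho_k(u)$, so that $W_k\xi=c_k\,U_k\xi$. By Step 2, $\rho_k(u)A\rho_k(u)^*=\rho_k(B)=B$, so $c_kAc_k^*=A$. Now $\operatorname{Ad}U_k$ preserves the algebras of left and of right multiplications by $A$, and so does conjugation by the left multiplication $c_k$. By Lemma~\ref{lem:matrix}(a), $W_k\mathcal DW_k^*=\mathcal D$. The projection $e_A$ is $1_{X\times\{e\}}\in\mathcal D$, and $W_ke_AW_k^*$ has range $c_kL^2(A)$, so it equals $1_{S_{c_k}}$.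

Since $\tau(c_k)=\langle\rho_k(u),u\rangle\to1$ as $k\to1$, there is $K_0$ among the $K_n$ with $|\tau(c_k)|^2\ge3/4$ for $k\in K_0$. With normalized Haar measure on $K_0$, define the weak integral
\[
h=\int_{K_0}W_ke_AW_k^*\,dk\in\mathcal D .
\]
Then $0\le h\le1$, and $h$ commutes with $W_l$ for $l\in K_0$ because $W$ is a representation. For $F\in\mathcal D$, $F\geq0$, and $\varphi\in A$, $\varphi\ge0$, we have $\int r(F)\varphi\,d\mu=\sum_g\langle F\cdot\varphi u_g,u_g\rangle$ and $\int s(F)\varphi\,d\mu=\sum_g\langle F\cdot u_g\varphi,u_g\rangle$. Each term commutes with the weak integral, and the sums commute with $\int dk$ by monotone convergence. So Lemma~\ref{lem:matrix}(b) gives $\int r(h)\varphi\,d\mu=\int\varphi\,d\mu=\int s(h)\varphi\,d\mu$, that is, $r(h)=s(h)=1$. Hence $S=\{h>1/2\}$ satisfies $r(1_S)\le1$ and $s(1_S)\le1$. It is not null, because $W_k^*1=W_{k^{-1}}1=c_{k^{-1}}$ and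
\[
\int_Xh(x,e)\,d\mu(x)=\langle h1,1\rangle=\int_{K_0}\|e_Ac_{k^{-1}}\|_2^2\,dk\ge\int_{K_0}|\tau(c_{k^{-1}})|^2\,dk\ge\frac34 .
\]
The spectral projection $1_S$ of $h$ commutes with $W_k$, $k\in K_0$. Let $v_0\ne0$ be given by Lemma~\ref{lem:matrix}(c), and put $v=uv_0$ and $p=v^*v=v_0^*v_0\in A$. Then $vv^*=uv_0v_0^*u^*\in B$ and $vAv^*=Bvv^*$, and the closed subspace $vL^2(A)=uL^2(S)$ is invariant under $U_k=uW_ku^*$ for $k\in K_0$.

It remains to fix the phases. Choose $L\le K_0$ among the $K_n$ with $\|\rho_l(v)-v\|_2\le\frac12\|v\|_2$ for $l\in L$, and let $\bar v=\int_L\rho_l(v)\,dl$ with normalized measure. Then $\bar v\in M$ is nonzero and $L$-invariant, and $\bar v=v\eta$ with $\eta\in L^2(A)$, since each $\rho_l(v)$ lies in $vL^2(A)$. Put $w=v^*\bar v=p\eta\in M\cap L^2(A)=A$. Then $w=pw$, $\bar v=vw$, and $|w|^2=\bar v^*\bar v$ is a nonzero element of $A^L$. Choose an atom $p_0$ of $A^L$ with $|w|p_0=tp_0$, $t>0$. Then $p_0\le p$, and $w_0=t^{-1}wp_0$ is a unitary of $Ap_0$. The element $v_1=vw_0=t^{-1}\bar vp_0$ is $L$-invariant, $v_1^*v_1=p_0$, $q:=v_1v_1^*=vp_0v^*\in B$, and $v_1Av_1^*=vp_0Av^*=(vp_0v^*)(vAv^*)=Bq$.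 In summary,
\begin{equation}\label{eq:v1}
v_1\in M^L,\qquad v_1^*v_1=p_0\ \text{ is an atom of }A^L,\qquad q=v_1v_1^*\in B,\qquad v_1Av_1^*=Bq .
\end{equation}

\subsection*{Step 4: a unitary of $N$}
Cutting down to one atom leaves $v_1$ no room for nonscalar coefficients. Write $v_1=\sum_ga_gu_g$ with $a_g\in A^L$. From $v_1=v_1p_0$ and \eqref{eq:fourier}, $a_g=a_g\sigma_g(p_0)$; as $\sigma_g(p_0)$ is an atom of $A^L$ by \eqref{eq:atoms}, $a_g=\kappa_g\sigma_g(p_0)$ with $\kappa_g\in\mathbb C$, and $\tau(a_g)=\kappa_g\tau(p_0)$. So $x=\tau(p_0)^{-1}E_N(v_1)=\sum_g\kappa_gu_g$ lies in $N$, and $xp_0=v_1$ since both sides have coefficients $\kappa_g\sigma_g(p_0)$. Now compute $E_N(q)$ in the two decompositions of $M$. Since $q\in B$ and $N=L(\Lambda)$, $E_N(q)=\tau(q)1=\tau(p_0)1$. Since $q=xp_0x^*$, $p_0\in A$ and $N=L(\Gamma)$, $E_N(q)=xE_N(p_0)x^*=\tau(p_0)xx^*$. Hence $xx^*=1$, and $x$ is unitary because $N$ is finite.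

\subsection*{Step 5: spreading over all atoms}
Put $B'=x^*Bx$. By \eqref{eq:v1}, $p_0=x^*qx\in B'$ and
\[
B'p_0=x^*(Bq)x=x^*(v_1Av_1^*)x=x^*(xp_0Ap_0x^*)x=Ap_0 .
\]
Since $\rho_k(x)=x$, Step 2 gives $\rho_k(B')=B'$, and $\rho_k(A)=A$. So $\rho_k(p_0)\in A\cap B'$ and $B'\rho_k(p_0)=A\rho_k(p_0)$ for all $k\in K$. By \eqref{eq:atoms} the projections $\rho_k(p_0)$ run over all atoms of $A^L$, which are finite in number and add up to $1$. Summing, $B'=A$, that is $xAx^*=B$. This proves Theorem~\ref{thm:C}. \qed

\begin{remark}
The icc hypothesis was used only in Step 2, the conjugating unitary $u$ only in Step 3, and the group structure of $X=K$ through the action $\rho$, whose transitivity on atoms is the content of Step 5. Without icc the theorem fails: in Example~\ref{ex:finite}, with $K=\Gamma=\mathbb Z/4$, both function algebras are unitary conjugates of the diagonal of $M_4(\mathbb C)$, yet $\Theta$ is not standard.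
\end{remark}

A \emph{Cartan subalgebra} of a II$_1$ factor $M$ is a maximal abelian $*$-subalgebra whose normalizing unitaries generate $M$. For a free action, $L^\infty(Y)$ is a Cartan subalgebra of $L^\infty(Y)\rtimes\Lambda$: it is normalized by its own unitaries and the $v_\lambda$, and it is maximal abelian by \eqref{eq:fourier} and Lemma~\ref{lem:free}.

\begin{proof}[Proof of Corollary~\ref{cor:D}]
The group $\Gamma$ is icc and the action is free, ergodic and profinite. The algebra $L^\infty(K)$ is the unique Cartan subalgebra of $L^\infty(K)\rtimes\Gamma$ up to unitary conjugacy: by Ozawa and Popa \cite{OP} for free ergodic profinite actions of $\mathbb F_n$, and by Popa and Vaes \cite{PV} for free ergodic pmp actions of non-elementary hyperbolic groups. For $\Theta$ as in Definition~\ref{def:rigid}, $\Theta^{-1}(L^\infty(Y))$ is a Cartan subalgebra, hence unitarily conjugate to $L^\infty(K)$, and Theorem~\ref{thm:C} applies.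
\end{proof}

\begin{remark}
Read in the contrapositive, Theorem~\ref{thm:C} sharpens the negative results. For the automorphism $\Theta$ in the proof of Theorem~\ref{thm:A}, and for that of Theorem~\ref{thm:B} when the action is a translation action, $\Theta(L^\infty(X))$ is not conjugate to $L^\infty(X)$ even by a unitary of the whole factor $M$.
\end{remark}

\section{Nonisomorphic groups with the same inclusion}\label{sec:groups}

For a translation action the inclusion $N\subset M$ is the inclusion $M^K\subset M$ of a fixed point algebra. So any $K$-equivariant isomorphism of crossed products matches the group algebras, and when the crossed products are hyperfinite a classification theorem provides one. A continuous action $\alpha$ of a compact group $K$ on $R$ is \emph{minimal} if $(R^\alpha)'\cap R=\mathbb C$ and the functions $k\mapsto\varphi(\alpha_k(x))$, for $\varphi\in R_*$ and $x\in R$, span a weakly dense subspace of $L^\infty(K)$. We use the following published result.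

\begin{theorem}[Masuda--Tomatsu \cite{MT}]\label{thm:MT}
Any two minimal actions of a second countable compact group on the hyperfinite II$_1$ factor $R$ are conjugate.
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:E}]
The algebra $M_\Gamma=L^\infty(K)\rtimes\Gamma$ is a II$_1$ factor, hyperfinite by Connes' theorem since $\Gamma$ is amenable. Let $\rho$ be the action of Section~\ref{sub:translation}; its fixed point algebra is $L(\Gamma)$. If $x\in L(\Gamma)'\cap M_\Gamma$, then $\mathbb Cx$ is invariant under conjugation by the $u_\gamma$, so $x\in L^\infty(K)$ by Lemma~\ref{lem:icc}, and $x\in\mathbb C$ by ergodicity. For a coset $cK_n$, take $x=1_{cK_n}$ and $\varphi=[K:K_n]\,\tau(1_{K_n}\,\cdot\,)$. For $h\in K_n$ we have $hk\in cK_n$ if and only if $k\in cK_n$, by normality, so $\varphi(\rho_k(x))=1_{cK_n}(k)$. These indicators span a $*$-subalgebra of $L^\infty(K)$ that is dense in $L^2(K)$, hence weakly dense. So $\rho$ is minimal, and the same holds for $\Lambda$. By Theorem~\ref{thm:MT} there is a $K$-equivariant isomorphism $\Theta:M_\Gamma\to M_\Lambda$. It maps fixed points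 onto fixed points, so $\Theta(L(\Gamma))=L(\Lambda)$. The second assertion follows from Section~\ref{sub:translation}.

\emph{The example.} For an abelian group $D$, the wreath product $C\wr D$ consists of pairs $(f,d)$ with $f:D\to C$ finitely supported and $d\in D$, with $(f,d)(f',d')=(f+d\cdot f',d+d')$ and $(d\cdot f)(x)=f(x-d)$. A homomorphism $\pi:D\to D'$ induces a homomorphism $(f,d)\mapsto(\pi_*f,\pi(d))$, where $(\pi_*f)(y)=\sum_{\pi(x)=y}f(x)$; indeed $\pi_*$ is additive because $C$ is abelian, and $\pi_*(d\cdot f)=\pi(d)\cdot\pi_*f$. It is onto when $\pi$ is. These maps, for $\mathbb Z/n\to\mathbb Z/m$ with $m\mid n$, define $K=\varprojlim C\wr(\mathbb Z/n)$.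

The point is that $\widehat{\mathbb Z}=\varprojlim\mathbb Z/n$ contains dense copies of both $\mathbb Z$ and $\mathbb Z^2$. Since $\widehat{\mathbb Z}$ is torsion free, each equation $ms=j$ with $m\ne0$ and $m,j\in\mathbb Z$ has at most one solution $s$; since $\widehat{\mathbb Z}$ is uncountable, some $s$ solves none of them, and then $\mathbb Z+\mathbb Zs\cong\mathbb Z^2$. Let $D$ be $\mathbb Z$ or $\mathbb Z+\mathbb Zs$. The reductions $\pi_n:D\to\mathbb Z/n$ are onto and compatible, so they induce a homomorphism $C\wr D\to K$ whose image maps onto each $C\wr(\mathbb Z/n)$ and is therefore dense. It is injective. If $(f,d)$ is in the kernel, then $d\in\bigcap_n\ker\pi_n=0$. Each of the finitely many nonzero differences of points of the support of $f$ survives in some $\mathbb Z/m$; for $n$ a common multiple of these $m$, $\pi_n$ is injective on the support, and $(\pi_n)_*f=0$ gives $f=0$.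

The group $C\wr D$ is solvable, hence amenable. It is icc. For $d\neq0$, fix $c\in C\setminus\{0\}$ and let $g=c\delta_x$ be the function with value $c$ at $x\in D$ and $0$ elsewhere. Then $(g,0)(f,d)(g,0)^{-1}=(f+g-d\cdot g,d)$, and $g-d\cdot g=c\delta_x-c\delta_{x+d}$ has support $\{x,x+d\}$, which takes infinitely many values as $x$ varies. For $d=0\ne f$, the conjugates $(t\cdot f,0)$, $t\in D$, have finite supports covering the infinite set $D$, so there are infinitely many of them. Finally, $(f,d)\mapsto(\sum_xf(x),d)$ maps $C\wr D$ onto the abelian group $C\times D$; its kernel is generated by the elements $(c\delta_x-c\delta_{x+d},0)=(c\delta_x,0)(0,d)(c\delta_x,0)^{-1}(0,d)^{-1}$ with $c\in C$ and $x,d\in D$, which are commutators. So the abelianization is $C\times D$, of rank $1$ or $2$, and $C\wr\mathbb Z\not\cong C\wr\mathbb Z^2$.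
\end{proof}

\begin{thebibliography}{9}

\bibitem{BK}
Becker and Kechris, \emph{The Descriptive Set Theory of Polish Group Actions}.

\bibitem{CD}
Ionut Chifan and Sayan Das, \emph{Rigidity results for von Neumann algebras arising from mixing extensions of profinite actions of groups on probability spaces}, arXiv:1903.07143 (2019).

\bibitem{MT}
Masuda and Tomatsu, \emph{Classification of minimal actions of a compact Kac algebra with amenable dual}, Comm. Math. Phys. 274 (2007), 487--551.

\bibitem{OP}
Ozawa and Popa, Ann. of Math. 172 (2010).

\bibitem{PV}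
Popa and Vaes, J. reine angew. Math. 694 (2014).

\end{thebibliography}
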